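# One matrix, several shifts: cokernels of $A+px_iI$ over $\mathbb Z_p$

## 1. A guess by layers, and its first tests

Take one square matrix $A$ over the $p$-adic integers, shift it by the scalars $px_1,\dots,px_m$, and write down the $m$ cokernels. Which lists of modules can appear?

Here is the precise setting. Let $p$ be a prime and $\mathcal M_{\mathbb Z_p}$ the set of isomorphism classes of finitely generated $\mathbb Z_p$-modules. Let $X_m=\{x_1,\dots,x_m\}\subset\mathbb Z_p$ be a finite ordered set of size $m\ge 1$ whose elements have distinct reductions modulo $p$; such a set exists exactly when $m\le p$. For a square matrix $B$ of size $n$ write $\operatorname{cok}(B)=\mathbb Z_p^n/B\mathbb Z_p^n$. Define $\mathcal C_{X_m}$ to be the set of all $(H_1,\dots,H_m)\in\mathcal M_{\mathbb Z_p}^m$ for which there are $n\ge1$ and $A\in \mathrm M_n(\mathbb Z_p)$ with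
$$\operatorname{cok}(A+px_iI_n)\cong H_i\qquad(1\le i\le m).$$

For a tuple $(H_1,\dots,H_m)$ write
$$H_i\cong \mathbb Z_p^{d_{\infty,i}}\times\prod_{r\ge1}(\mathbb Z/p^r\mathbb Z)^{d_{r,i}},\qquad D_r=\sum_{i=1}^m d_{r,i},\qquad s_i=\dim_{\mathbb F_p}(H_i/pH_i)=\sum_{r\ge 1}d_{r,i}+d_{\infty,i}.$$
So $s_i$ is the minimal number of generators of $H_i$. We shall call it the rank, and speak of a tuple of rank $s$ when $s_1=\dots=s_m=s$.

The matrices $A+px_iI$ agree modulo $p$, so all $s_i$ are equal for a tuple in $\mathcal C_{X_m}$. Beyond that, the following results are known for every $p$, every $m\le\min(4,p)$ and every $X_m$: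

1. $\mathcal C_{X_1}=\mathcal M_{\mathbb Z_p}$.
2. $\mathcal C_{X_2}=\{s_1=s_2\}$.
3. $\mathcal C_{X_3}=\{s_1=s_2=s_3,\ 2d_{1,i}\le D_1 \text{ for all } i\}$.
4. $\mathcal C_{X_4}=\{s_1=\dots=s_4,\ 3d_{1,i}\le D_1 \text{ for all } i,\ d_{1,i}+2(d_{1,j}+d_{2,j})\le D_1+D_2\text{ for all }i,j\}$.

The pattern suggests an answer for all $m$, one inequality family per layer $r$.

**Guess.** For every prime $p$, every $m\le p$ and every $X_m$: $(H_1,\dots,H_m)\in\mathcal C_{X_m}$ if and only if $s_1=\dots=s_m$ and
$$\sum_{k=1}^{r-1}\Big(\sum_{l=1}^{k}d_{l,i_k}\Big)+(m-r)\sum_{l=1}^{r}d_{l,i_r}\le D_1+\dots+D_r\tag{1}$$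
for every $1\le r\le m-2$ and all $1\le i_1,\dots,i_r\le m$.

This is the conjecture to be decided. The source of the problem is Jiwan Jung, Jungin Lee, "Joint distribution of the cokernels of random $p$-adic matrices II", arXiv:2304.03583 (2023). Let us test it.

For $m\le2$ there is no $r$ with $1\le r\le m-2$, so the guess reduces to results 1 and 2. For $m=3$ only $r=1$ occurs and (1) reads $2d_{1,i}\le D_1$. For $m=4$, $r=1$ gives $3d_{1,i}\le D_1$ and $r=2$ gives $d_{1,i_1}+2(d_{1,i_2}+d_{2,i_2})\le D_1+D_2$. So the guess is exactly the list above for $m\le4$.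

Next, rank $0$: all $H_i=0$, realized by $A=(1)$ since $1+px_i$ is a unit, and (1) reads $0\le0$.

Next, matrices of size $n=1$, any $m$. Let $A=(a)$. If $p\nmid a$ all cokernels vanish. If $a=pb$, then $H_i=\mathbb Z_p/p(b+x_i)$, and $b+x_i$ is divisible by $p$ for at most one $i$. So all $H_i$ are $\mathbb Z/p$, except possibly one, which may be larger. In (1) each inner sum is at most $1$, so the left side is at most $(r-1)+(m-r)=m-1$, and $D_1\ge m-1$. The guess passes. It also predicts that $(\mathbb Z/p^2,\mathbb Z/p^2,\mathbb Z/p,\dots,\mathbb Z/p)$ with $m\ge3$ is impossible for matrices of any size, since $(m-1)d_{1,3}=m-1>m-2=D_1$. That is true, and Section 5 proves it.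

## 2. Both implications fail from $m=5$ on

In spite of these tests the guess is false for every $m\ge5$, every prime $p\ge m$ and every $X_m$, in both directions. To state this we need a compact way to write modules.

**Definition (type).** Let $v$ be the $p$-adic valuation, $v(0)=\infty$, $p^\infty=0$. If $\dim_{\mathbb F_p}H/pH=s$, the type of $H$ is the sequence $(b_1\le\dots\le b_s)$, $1\le b_j\le\infty$, with $H\cong\prod_j\mathbb Z_p/p^{b_j}$.

For example $\mathbb Z/p\times\mathbb Z/p^3$ has type $(1,3)$, and $\mathbb Z_p\times\mathbb Z/p^2$ has type $(2,\infty)$. The sum $\sum_{l\le k}d_{l,i}$ is the number of entries $\le k$ in the type of $H_i$.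

**Theorem 1.** Let $m\ge5$, $p\ge m$, $X_m$ arbitrary. Put $H_1=(\mathbb Z/p^2)^2$ and $H_i=\mathbb Z/p\times\mathbb Z/p^3$ for $2\le i\le m$. Then $(H_1,\dots,H_m)\in\mathcal C_{X_m}$, but inequality (1) with $r=2$, $i_1=2$, $i_2=1$ fails.

**Theorem 2.** Let $m\ge5$, $p\ge m$, $X_m$ arbitrary. The tuple $H_1=(\mathbb Z/p^2)^2$, $H_2=H_3=H_4=\mathbb Z/p\times\mathbb Z/p^3$, $H_i=\mathbb Z/p\times\mathbb Z/p^2$ $(5\le i\le m)$ satisfies all the conditions of the guess but is not in $\mathcal C_{X_m}$.

**Theorem 3 (classification for $s\le2$, all $m\le p$, all $X_m$).** Membership in $\mathcal C_{X_m}$ forces $s_1=\dots=s_m=:s$. Moreover: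

* $s=0$: always in $\mathcal C_{X_m}$.
* $s=1$, types $(v_i)$, $v=\min_iv_i$: in $\mathcal C_{X_m}$ iff $v=\infty$ or $\#\{i:v_i>v\}\le v$.
* $s=2$, types $(\alpha_i,\beta_i)$, $\alpha=\min_i\alpha_i$, $D=\min_i(\alpha_i+\beta_i)$: in $\mathcal C_{X_m}$ iff both of the following hold:
  * (i) $\alpha=\infty$ or $\#\{i:\alpha_i>\alpha\}\le\alpha$;
  * (ii) $D=\infty$ or $\#\{i:\alpha_i+\beta_i>D\}+\#\{i:\alpha_i>D-\alpha\}\le D$.

**Theorem 4 (exact range).** Fix $p$, $m\le p$, $X_m$, $s\ge0$. The equivalence of the guess holds for all tuples with $s_1=\dots=s_m=s$ iff $m\le4$ or $s\le1$. If $m\ge5$ and $s\ge2$, both implications fail. Moreover, the inequalities (1) with $r=1$ are necessary for every $m\ge3$. For $m\ge5$, $s\ge2$ and each $2\le r\le m-2$, some inequality (1) of index $r$ is violated by some element of $\mathcal C_{X_m}$ of rank $s$.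

The set $\mathcal C_{X_m}$ for $m\ge5$, $s\ge3$ is not determined here.

## 3. Types, minors, and the guess rewritten

**Minors.** Let $B$ be an $s\times s$ matrix over $\mathbb Z_p$ whose cokernel has type $(b_1,\dots,b_s)$. Then
$$\min\{v(M): M \text{ a } t\times t\text{ minor of }B\}=b_1+\dots+b_t\qquad(1\le t\le s).\tag{2}$$
Indeed, by the Smith normal form $B=P\operatorname{diag}(p^{b_j})P'$ with $P,P'$ invertible. By Cauchy–Binet the minimal valuation of the $t$-minors does not change under multiplication by invertible matrices, and for the diagonal matrix it is $b_1+\dots+b_t$. In particular, a $2\times 2$ matrix whose entries have minimal valuation $a$, $1\le a<\infty$, and whose determinant has valuation $D$ has cokernel of type $(a,D-a)$, read as $(a,\infty)$ when $D=\infty$.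

**The guess in terms of large entries.** Suppose all $s_i=s$. Let
$$f_{k,i}=s-\sum_{l\le k}d_{l,i}=\text{the number of entries }>k\text{ in the type of }H_i,\qquad \mu_k=\min_if_{k,i}.$$
Substitute $\sum_{l\le k}d_{l,i}=s-f_{k,i}$ in (1). The left side becomes $(r-1)s+(m-r)s-\sum_{k<r}f_{k,i_k}-(m-r)f_{r,i_r}$ and the right side becomes $ms-\sum_if_{r,i}$. So (1) says
$$\sum_if_{r,i}\le s+\sum_{k<r}f_{k,i_k}+(m-r)f_{r,i_r}.$$
The indices $i_1,\dots,i_r$ are chosen independently and $m-r>0$, so all inequalities (1) of index $r$ hold if and only if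
$$\sum_{i=1}^mf_{r,i}\le s+\sum_{k=1}^{r-1}\mu_k+(m-r)\mu_r.\tag{3}$$
For example, for types $(2,2),(1,3),\dots,(1,3)$ we have $f_{1,\cdot}=(2,1,\dots,1)$ and $f_{2,\cdot}=(0,1,\dots,1)$, so $\mu_1=1$ and $\mu_2=0$. Note that $\mu_1$ and $\mu_2$ are attained at different indices $i$; the guess takes the minimum separately in each layer.

## 4. From $A+yI$ to a small matrix in $y$, and back

Let $R=\mathbb Z_p[[y]]$ and $\mathfrak m=(p,y)$, the maximal ideal of this local ring. For each $i$, $y\mapsto px_i$ is a ring homomorphism $R\to\mathbb Z_p$. The next two lemmas replace matrices $A$ of unknown size by matrices of size $s$.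

**Lemma A.** Let $A\in\mathrm M_n(\mathbb Z_p)$ have corank $s$ mod $p$. There is $N\in\mathrm M_s(\mathfrak m)$ with $\operatorname{cok}(A+px_iI)\cong\operatorname{cok}N(px_i)$ for all $i$. In particular all $s_i=s$.

*Proof.* Choose $P_1,P_2\in\mathrm{GL}_n(\mathbb Z_p)$ with $P_1AP_2\equiv\operatorname{diag}(I_{n-s},0)$ mod $p$, and write
$$P_1(A+yI)P_2=\begin{pmatrix}P&Q\\Q'&S\end{pmatrix}.$$
Modulo $\mathfrak m$ this is $\operatorname{diag}(I_{n-s},0)$. So $P\equiv I$ mod $\mathfrak m$, hence $P$ is invertible over the local ring $R$, and $Q,Q',S$ have entries in $\mathfrak m$. Put $N=S-Q'P^{-1}Q\in\mathrm M_s(\mathfrak m)$. Then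
$$\begin{pmatrix}I&0\\-Q'P^{-1}&I\end{pmatrix}\begin{pmatrix}P&Q\\Q'&S\end{pmatrix}\begin{pmatrix}I&-P^{-1}Q\\0&I\end{pmatrix}=\begin{pmatrix}P&0\\0&N\end{pmatrix}.$$
Set $y=px_i$. The outer factors and $P(px_i)$ are invertible over $\mathbb Z_p$, so $\operatorname{cok}(A+px_iI)\cong\operatorname{cok}N(px_i)$. Since $y\mapsto px_i$ sends $\mathfrak m$ into $p\mathbb Z_p$, all entries of $N(px_i)$ lie in $p\mathbb Z_p$, so $s_i=s$. $\square$

**Lemma B.** Let $s\ge1$ and $N\in\mathrm M_s(\mathbb Z_p[y])$. There are $n$ and $A\in\mathrm M_n(\mathbb Z_p)$ with $\operatorname{cok}(A+px_iI)\cong\operatorname{cok}N(px_i)$ for all $i$.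

*Proof.* Choose $k\ge0$ with $k+m>\deg N$ and let $N'=N+y^k\prod_i(y-px_i)\,I_s$. Then $N'(px_i)=N(px_i)$, and $N'$ is a monic matrix polynomial of degree $k+m$. By division with remainder, every vector in $\mathbb Z_p[y]^s$ is uniquely $N'q+\varrho$ with $\deg\varrho<k+m$. So $Q=\mathbb Z_p[y]^s/N'\mathbb Z_p[y]^s$ is a free $\mathbb Z_p$-module of rank $n=s(k+m)$. Let $Y$ be the matrix of multiplication by $y$ on $Q$. Now compute $Q/(y-px_i)Q$ in two ways. From the free basis it is $\operatorname{cok}(Y-px_iI)$. Setting $y=px_i$ first, it is $\mathbb Z_p^s/N'(px_i)\mathbb Z_p^s=\operatorname{cok}N(px_i)$. Take $A=-Y$; then $A+px_iI=-(Y-px_iI)$ has the same cokernel. $\square$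

**Weights and leading polynomials.** What do we know about the values $h(px_i)$ of one power series $h$? For $0\ne h=\sum c_ky^k\in R$ put
$$v_G(h)=\min_k\,(v(c_k)+k)<\infty,\qquad v_G(0)=\infty.$$
Since $h(px)=\sum c_kp^kx^k$, this is the minimal valuation of the coefficients of $h(px)$, a power series in $x$ with coefficients tending to $0$; write $\mathbb Z_p\langle x\rangle$ for the ring of such series. Clearly
$$v(h(px_i))\ge v_G(h),\qquad v_G(h+h')\ge\min(v_G(h),v_G(h')),\qquad v_G(hh')\ge v_G(h)+v_G(h').$$
If $h\ne0$ and $w=v_G(h)$, the coefficient of $x^k$ in $p^{-w}h(px)$ is $c_kp^{k-w}$, which is divisible by $p$ for $k>w$. So the reduction of $p^{-w}h(px)$ mod $p$ is a nonzero polynomial in $\mathbb F_p[x]$ of degree at most $w$. We call it the leading polynomial of $h$. For example $h=y^2+py+p^3$ has $w=2$, $h(px)=p^2(x^2+x+p)$, and leading polynomial $x^2+x$. The basic mechanism is this: if $v(h(px_i))>w$, then $\bar x_i$ is a root of the leading polynomial, and there are at most $w$ such $i$ because the $\bar x_i$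 are distinct.

**Lemma C.** Let $s\ge1$, $N\in\mathrm M_s(\mathfrak m)$, and let $\operatorname{cok}N(px_i)$ have type $(b_{i,j})_j$. For $1\le t\le s$ let $B_{i,t}=\sum_{j\le t}b_{i,j}$ and $B=\min_iB_{i,t}$. If $B<\infty$, then $\#\{i:B_{i,t}>B\}\le B$. By Lemma A this applies to every tuple of rank $s$ in $\mathcal C_{X_m}$.

*Proof.* Let $w$ be the minimum of $v_G$ over the $t$-minors of $N$. By (2) some minor has valuation $B$ at some $px_i$, so $w\le B$. Take a minor $M$ with $v_G(M)=w$. If $B_{i,t}>w$, then $v(M(px_i))\ge B_{i,t}>w$ by (2), so the leading polynomial of $M$, nonzero of degree $\le w$, vanishes at $\bar x_i$. Hence at most $w$ indices have $B_{i,t}>w$. If $w=B$, this is the claim. If $w<B$, all $m$ indices have $B_{i,t}\ge B>w$, so $m\le w<B$, and the claim is trivial. $\square$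

## 5. Rank one, and direct sums of rank one

**Proof of Theorem 3 for $s\le1$.** Equality of the $s_i$ is Lemma A, and $s=0$ was done in Section 1. Let $s=1$. Necessity is Lemma C with $t=1$.

For sufficiency, if $v=\infty$ take $N=0$ in Lemma B. Otherwise let $S=\{i:v_i>v\}$, so $|S|\le v$, and put
$$N(px)=p^v\prod_{i\in S}(x-x_i+p^{v_i-v}).$$
For $k\le v$ we have $p^vx^k=p^{v-k}y^k$ with $y=px$; since the product has degree $|S|\le v$, this is a polynomial $N\in\mathbb Z_p[y]$. At $x=x_i$ with $i\in S$ the factor of index $i$ is $p^{v_i-v}$ and the other factors are units, so the valuation is $v_i$. At the other $x_i$ all factors are units and the valuation is $v$. Apply Lemma B. $\square$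

**The guess is right in rank one.** We show: for $s=1$, the inequalities (3) for all $1\le r\le m-2$ hold if and only if
$$v=\infty\quad\text{or}\quad \#\{i:v_i>v\}\le v.\tag{4}$$
Here $f_{k,i}$ is $1$ if $v_i>k$ and $0$ otherwise, so $\mu_k=1$ for $k<v$ and $\mu_k=0$ for $k\ge v$. For $r<v$, (3) reads $m\le1+(r-1)+(m-r)=m$, which is true. For $v\le r\le m-2$ we have $\sum_{k<r}\mu_k=v-1$ and $\mu_r=0$, so (3) reads $\#\{i:v_i>r\}\le v$, and all of these follow from the case $r=v$, which is (4). If $v\ge m-1$, no $r$ in this second range occurs, and (4) holds automatically: either $v=\infty$, or the index attaining the minimum is not counted and $\#\{v_i>v\}\le m-1\le v$. This also proves the prediction about $(\mathbb Z/p^2,\mathbb Z/p^2,\mathbb Z/p,\dots,\mathbb Z/p)$ from Section 1: there $v=1$ and the count is $2$.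

**Diagonal matrices obey the guess.** A sensible way to prove necessity of (3) for larger $s$ is to diagonalize $N$ and add up. Suppose $N=\operatorname{diag}(h_1,\dots,h_s)$ with $h_a\in\mathfrak m$. Let $f^{(a)}_{k,i}$ and $\mu^{(a)}_k$ be the numbers belonging to the tuple of values $v(h_a(px_i))$. By Lemma C for the $1\times1$ matrix $(h_a)$, condition (4) holds for each $a$, hence so does (3) with $s=1$. Now $f_{k,i}=\sum_af^{(a)}_{k,i}$, and a minimum of sums is at least the sum of the minima: $\mu_k\ge\sum_a\mu_k^{(a)}$. Adding the $s$ inequalities,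
$$\sum_if_{r,i}\le\sum_a\Big(1+\sum_{k<r}\mu^{(a)}_k+(m-r)\mu^{(a)}_r\Big)\le s+\sum_{k<r}\mu_k+(m-r)\mu_r .$$
So every tuple that comes from a diagonal $N$ satisfies (3).

The weak point is the word "diagonalize". At each single point $px_i$ the Smith normal form diagonalizes $N(px_i)$, but with invertible matrices that depend on $i$. The argument needs one power series $h_a$ for all $i$ at once, so that the zeros of its leading polynomial can be counted. The next section shows that such series need not exist.

## 6. A pole in the Schur complement: proof of Theorem 1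

To violate (3) with $r=2$ and $s=2$ we look for $\mu_1=1$, $\mu_2=0$ and $\sum_if_{2,i}>3$. Types $(1,3)$ at most points and $(2,2)$ at one point would do it. So we want an entry with valuation $1$ except at $x_1$, and a determinant with valuation $4$ at every point. Consider
$$N(y)=\begin{pmatrix}y-px_1&p^2\\p^2&y^4\end{pmatrix},\qquad N(px)=\begin{pmatrix}p(x-x_1)&p^2\\p^2&p^4x^4\end{pmatrix}.$$
The off-diagonal entries contribute the term $-p^4$ to the determinant, and this term has no zeros.

Compare with the attempt to diagonalize. For $i\ne1$ one may use the upper left entry to clear its row and column at $x_i$; what remains is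
$$p^4x^4-\frac{p^4}{p(x-x_1)}=p^4x^4-\frac{p^3}{x-x_1}\quad\text{at }x=x_i.$$
Its dominant term has valuation $3$ at all the other $m-1$ points, and it has a pole at $x_1$. It is not a polynomial with few zeros, and no count of zeros limits the number of points at which its valuation exceeds $2$.

*Proof of Theorem 1.* We can avoid Lemma B and exhibit $A$. Let $A\in\mathrm M_5(\mathbb Z_p)$ be the matrix with
$$A+yI_5=\begin{pmatrix}y-px_1&0&0&0&p^2\\p^2&y&0&0&0\\0&-1&y&0&0\\0&0&-1&y&0\\0&0&0&-1&y\end{pmatrix}$$
for every scalar $y$.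

**Step 1.** This step reduces the $5\times5$ cokernel to a $2\times2$ one. Let $e_0,\dots,e_4$ be the standard generators of the cokernel. Columns two to four give $e_2=ye_1$, $e_3=y^2e_1$, $e_4=y^3e_1$. The first column gives $(y-px_1)e_0+p^2e_1=0$, and the last gives $p^2e_0+ye_4=p^2e_0+y^4e_1=0$. So for $y=px_i$
$$\operatorname{cok}(A+px_iI_5)\cong\operatorname{cok}\begin{pmatrix}p(x_i-x_1)&p^2\\p^2&p^4x_i^4\end{pmatrix}.$$

**Step 2.** This step reads off the types. For $i=1$ the minimal entry valuation is $2$ and the determinant is $-p^4$, so the type is $(2,2)$. For $i\ne1$ the number $u=x_i-x_1$ is a unit, the minimal entry valuation is $1$, and the determinant $p^5ux_i^4-p^4$ has valuation $4$, so the type is $(1,3)$. Hence the tuple of Theorem 1 lies in $\mathcal C_{X_m}$.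

**Step 3.** This step evaluates (1). We have $d_{1,1}=0$, $d_{2,1}=2$, and $d_{1,i}=1$, $d_{2,i}=0$ for $i\ge2$, so $D_1=m-1$ and $D_2=2$. The index $r=2$ is allowed since $2\le m-2$. With $i_1=2$, $i_2=1$, (1) asserts
$$d_{1,2}+(m-2)(d_{1,1}+d_{2,1})=1+2(m-2)=2m-3\le D_1+D_2=m+1,$$
that is, $m\le4$. It is false for $m\ge5$. $\square$

A specific instance is $p=m=5$, $X_5=\{0,1,2,3,4\}$, $H_1=(\mathbb Z/25)^2$ and $H_2=\dots=H_5=\mathbb Z/5\times\mathbb Z/125$. By Section 5, no diagonal $N\in\mathrm M_2(\mathfrak m)$ has these cokernels.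

## 7. Four zeros against degree three: proof of Theorem 2

The guess also lets too much in. Its counts $f_{2,i}$ register an entry $3$ in type $(1,3)$ but nothing in type $(2,2)$, while the determinant has valuation $4$ in both cases. If elsewhere the determinant has valuation $3$, the point with type $(2,2)$ costs a zero of the leading polynomial that the guess does not charge.

*Proof of Theorem 2.*

**Step 1.** This step checks the conditions of the guess. The types are $(2,2)$, three times $(1,3)$, then $(1,2)$. So $s=2$ and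
$$f_{1,\cdot}=(2,1,\dots,1),\qquad f_{2,\cdot}=(0,1,1,1,0,\dots,0),\qquad f_{r,\cdot}=0\ (r\ge3),$$
hence $\mu_1=1$ and $\mu_r=0$ for $r\ge2$. Inequality (3) reads $m+1\le2+(m-1)$ for $r=1$, it reads $3\le2+1$ for $r=2$, and $0\le3$ for $r\ge3$. All hold.

**Step 2.** This step shows that no $A$ exists. Suppose $A$ realizes the tuple, and let $\Delta(y)=\det(A+yI)=\sum c_ky^k\in\mathbb Z_p[y]$. The cokernel of $A+px_iI$ is finite, of order $p^{v(\Delta(px_i))}$, so
$$v(\Delta(px_i))=4\ (i\le4),\qquad v(\Delta(px_5))=3.$$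
Put $w=v_G(\Delta)$. Then $w\le v(\Delta(px_5))=3$. The leading polynomial of $\Delta$ is nonzero of degree at most $w\le3$. Since $v(\Delta(px_i))=4>w$ for $i\le4$, it vanishes at the four distinct points $\bar x_1,\dots,\bar x_4$, a contradiction. $\square$

## 8. Rank two: why conditions (i) and (ii) are necessary

Now we prove the case $s=2$ of Theorem 3. Condition (i) is Lemma C with $t=1$. The first count in (ii) alone would be Lemma C with $t=2$. The second count comes from points where the whole matrix is so small that the determinant must have a double zero. For instance, with type $(2,2)$ at $x_1$ and $(1,1)$ elsewhere we have $\alpha=1$, $D=2$, and $\alpha_1=2>D-\alpha=1$, so (ii) reads $1+1\le2$. The matrix $N=(y-px_1+p^2)I_2$ realizes this tuple, and its determinant has leading polynomial $(x-\bar x_1)^2$.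

*Proof that (ii) is necessary.* Assume $D<\infty$, and let $N\in\mathrm M_2(\mathfrak m)$ be as in Lemma A.

**Step 1.** This step introduces the weights of $N$ itself, which may be smaller than $\alpha$ and $D$. Let $\alpha_0$ be the minimum of $v_G$ over the entries of $N$ and $D_0=v_G(\det N)$. Since $v(h(px_i))\ge v_G(h)$, since some entry has valuation $\alpha$ at some $px_i$, and since the determinant has valuation $D$ at some $px_i$, we get $\alpha_0\le\alpha$ and $D_0\le D<\infty$. The determinant is a difference of products of two entries, so $2\alpha_0\le D_0$. Put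
$$n_i^0=[\alpha_i+\beta_i>D_0]+[\alpha_i>D_0-\alpha_0],$$
where a bracket is $1$ if the statement in it is true and $0$ otherwise. Let $\tilde\delta(x)=p^{-D_0}\det N(px)$, and let $\bar\delta$ be its reduction, the leading polynomial of $\det N$: nonzero of degree at most $D_0$.

**Step 2.** This step shows that $\bar\delta$ vanishes at $\bar x_i$ to order at least $n_i^0$. If $\alpha_i+\beta_i>D_0$, then $v(\det N(px_i))>D_0$ and $\bar\delta(\bar x_i)=0$. This settles the case in which the second bracket is $0$.

Suppose $\alpha_i>D_0-\alpha_0$. Put $\tau=x-x_i$ and $c=\alpha_i-\alpha_0\in[0,\infty]$. Substituting $x=x_i+\tau$ turns a series in $\mathbb Z_p\langle x\rangle$ into one in $\mathbb Z_p\langle\tau\rangle$, since the re-expanded coefficients are convergent sums that tend to $0$; this is compatible with reduction mod $p$. Let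
$$p^{-\alpha_0}N(px)=\begin{pmatrix}a&b\\a'&b'\end{pmatrix}\in\mathrm M_2(\mathbb Z_p\langle\tau\rangle).$$
At $\tau=0$ every entry is divisible by $p^c$, because every entry of $N(px_i)$ has valuation at least $\alpha_i$. Write $a=a_0+a_1\tau+\cdots$ and so on. In $ab'-ba'$ the coefficient of $\tau^0$ is $a_0b'_0-b_0a'_0$, and that of $\tau^1$ is $a_0b'_1+a_1b'_0-b_0a'_1-b_1a'_0$. Both are divisible by $p^c$. But
$$ab'-ba'=p^{-2\alpha_0}\det N(px)=p^{D_0-2\alpha_0}\tilde\delta,$$
and $c=\alpha_i-\alpha_0>D_0-2\alpha_0$. So the coefficients of $\tau^0$ and $\tau^1$ in $\tilde\delta$ are divisible by $p$, and $\bar\delta$ vanishes at $\bar x_i$ to order at least $2\ge n_i^0$.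

Since the $\bar x_i$ are distinct and $\deg\bar\delta\le D_0$, we conclude $\sum_in_i^0\le D_0$.

**Step 3.** This step passes from $\alpha_0,D_0$ to $\alpha,D$. Suppose $\alpha=\alpha_0$. Since $D\ge D_0$, we also have $D-\alpha\ge D_0-\alpha_0$, so the left side of (ii) is at most $\sum_in_i^0\le D_0\le D$. Suppose $\alpha>\alpha_0$. Then all $\alpha_i>\alpha_0$. Take an entry with $v_G=\alpha_0$. Its leading polynomial is nonzero of degree at most $\alpha_0$ and vanishes at all $m$ points $\bar x_i$. So $m\le\alpha_0<\alpha$, and the left side of (ii) is at most $2m\le2\alpha\le D$, where $D\ge2\alpha$ because $\alpha_i+\beta_i\ge2\alpha_i\ge2\alpha$. $\square$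

## 9. Rank two: building the matrix by interpolation

Now assume (i) and (ii). By Lemma B we need $N\in\mathrm M_2(\mathbb Z_p[y])$ such that $\operatorname{cok}N(px_i)$ has type $(\alpha_i,\beta_i)$ for all $i$. The plan is to work in the variable $x$. We prescribe the upper left entry, with valuation exactly $\alpha_i$ at $x_i$, and the determinant, with valuation $\alpha_i+\beta_i$ at $x_i$. Then we solve for the other entries by interpolation, and finally arrange the degrees so that the matrix is a polynomial in $y=px$. The test for the last point is that each entry be a sum of terms $p^j\cdot(\text{polynomial in }x\text{ of degree}\le j)$, because $p^jx^k=p^{j-k}y^k$ for $k\le j$.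

If $\alpha=\infty$ take $N=0$. From now on $\alpha<\infty$; note $\alpha\ge1$.

**Step 1.** This step fixes the upper left entry. Let $S_1=\{i:\alpha_i>\alpha\}$. For $i\in S_1$ put $w_i=\alpha_i-\alpha\in[1,\infty]$ and $x_i'=x_i-p^{w_i}$. Let
$$\varphi(x)=\prod_{i\in S_1}(x-x_i'),\qquad q=\alpha-|S_1|\ge0,$$
where $q\ge0$ is condition (i). At $x_i$ with $i\in S_1$ the factor of index $i$ equals $p^{w_i}$; all other factors, at every $x_i$, are units because the $x_i$ are distinct mod $p$. So $v(\varphi(x_i))=\alpha_i-\alpha$ for all $i$, and $p^\alpha\varphi(x_i)$ has valuation exactly $\alpha_i$. The shift from $x_i$ to $x_i'$ makes the valuation $w_i$ instead of $\infty$.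

If $D=\infty$, all $\beta_i=\infty$, and $N(px)=\operatorname{diag}(p^\alpha\varphi(x),0)$ works, since $\deg\varphi\le\alpha$. From now on $D<\infty$.

**Step 2.** This step fixes the determinant. Put $e=D-\alpha$, $\gamma=\lfloor D/2\rfloor$, $\gamma'=\lceil D/2\rceil$. As $D\ge2\alpha$,
$$\alpha\le\gamma\le\gamma'\le e,\qquad\gamma+\gamma'=\alpha+e=D.\tag{5}$$
Let $\omega_i=\alpha_i+\beta_i-D\in[0,\infty]$. Since $\beta_i\ge\alpha_i$,
$$\omega_i\ge2\alpha_i-D.\tag{6}$$
Let $T=\{i:\alpha_i>e\}$, which is contained in $S_1$ because $e\ge\alpha$, and $U=\{i:\alpha_i\le e,\ \omega_i>0\}$. For $i\in T$, (6) gives $\omega_i\ge2(e+1)-D=D-2\alpha+2\ge2$. So $\{i:\alpha_i+\beta_i>D\}$ is the disjoint union of $U$ and $T$, and (ii) says $|U|+2|T|\le D$. Put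
$$\delta(x)=\prod_{i\in U}(x-x_i+p^{\omega_i})\prod_{i\in T}\big((x-x_i)^2+p^{\omega_i}\big),\qquad\deg\delta\le D.$$
At $x_i$ with $i\in U\cup T$ the factor of index $i$ is $p^{\omega_i}$ and all other factors are units. At the other $x_i$ all factors are units and $\omega_i=0$. So $v(\delta(x_i))=\omega_i$ for all $i$. The quadratic factors at $T$ are the double zeros that Section 8 forces.

**Step 3.** This step finds the off-diagonal entries. We want them to be $p^\gamma g$ and $p^{\gamma'}h$ and the last entry $p^e\kappa$, with determinant $p^D(\varphi\kappa-gh)=p^D\delta$. This requires $\varphi\mid\delta+gh$, that is, $g(x_i')h(x_i')=-\delta(x_i')$ for $i\in S_1$. We also want these values to be divisible by enough powers of $p$. For $i\in S_1$ let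
$$\lambda_i=\max(0,\alpha_i-\gamma),\qquad\lambda_i'=\max(0,\alpha_i-\gamma').$$
We claim
$$v(\delta(x_i'))\ge\lambda_i+\lambda_i'\qquad(i\in S_1).\tag{7}$$
If $\alpha_i\le\gamma$ the right side is $0$. If $\alpha_i>\gamma$, then $\alpha_i\ge\gamma'$ and the right side is $2\alpha_i-\gamma-\gamma'=2\alpha_i-D$; we treat two cases.

* Let $i\in S_1\setminus T$, so $\alpha_i\le e$. As $x_i'\equiv x_i$ mod $p^{w_i}$, we have $\delta(x_i')\equiv\delta(x_i)$ mod $p^{w_i}$. Here $v(\delta(x_i))=\omega_i\ge2\alpha_i-D$ by (6), and $w_i=\alpha_i-\alpha=(2\alpha_i-D)+(e-\alpha_i)\ge2\alpha_i-D$.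
* Let $i\in T$. The factor of $\delta$ of index $i$ takes at $x_i'$ the value $p^{2w_i}+p^{\omega_i}$. Here $2w_i=2\alpha_i-2\alpha\ge2\alpha_i-D$, and $\omega_i\ge2\alpha_i-D$ by (6). If $\alpha_i=\infty$ (then $i\in T$), both terms vanish and $\delta(x_i')=0$.

This proves (7). The points $x_i'$ $(i\in S_1)$ are distinct mod $p$, so the denominators in Lagrange interpolation are units. Hence there are $g,h\in\mathbb Z_p[x]$ of degree at most $|S_1|-1$ (with $g=h=0$ if $S_1=\emptyset$) such that
$$g(x_i')=p^{\lambda_i},\qquad h(x_i')=-p^{-\lambda_i}\delta(x_i')\in p^{\lambda_i'}\mathbb Z_p\qquad(i\in S_1,\ \alpha_i<\infty),$$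
and $g(x_i')=h(x_i')=0$ if $\alpha_i=\infty$.

**Step 4.** This step defines the last entry. The polynomial $\delta+gh$ vanishes at all $x_i'$, $i\in S_1$. Divide it by the monic polynomial $\varphi$: the remainder has degree less than $|S_1|$ and vanishes at $|S_1|$ distinct points, so it is $0$. Hence $\kappa=(\delta+gh)/\varphi\in\mathbb Z_p[x]$. Since $\deg(gh)\le2|S_1|-2\le2\alpha-2\le D$ when $S_1\ne\emptyset$, and $\deg\delta\le D$, we have $\deg\kappa\le D-|S_1|$. Set
$$L(x)=\begin{pmatrix}p^\alpha\varphi&p^\gamma g\\p^{\gamma'}h&p^e\kappa\end{pmatrix},\qquad\det L=p^D(\varphi\kappa-gh)=p^D\delta.$$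

**Step 5.** This step shows that $\operatorname{cok}L(x_i)$ has type $(\alpha_i,\beta_i)$. We have $v(\det L(x_i))=D+\omega_i=\alpha_i+\beta_i$, so by (2) it suffices that the minimal entry valuation of $L(x_i)$ is $\alpha_i$. For $\alpha_i=\infty$ this means $L(x_i)=0$. By Step 1 the upper left entry has valuation exactly $\alpha_i$. It remains to see that $p^{\alpha_i}$ divides the other three entries.

If $i\notin S_1$, then $\alpha_i=\alpha$, and $p^\alpha$ divides everything by (5). Let $i\in S_1$.

*The entry $p^\gamma g$.* We have $g(x_i)\equiv g(x_i')$ mod $p^{w_i}$, with $\gamma+\lambda_i\ge\alpha_i$ and $\gamma+w_i\ge\alpha+w_i=\alpha_i$. So $p^{\alpha_i}\mid p^\gamma g(x_i)$. For $\alpha_i=\infty$: $x_i'=x_i$ and $g(x_i)=0$.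

*The entry $p^{\gamma'}h$.* In the same way, $h(x_i)\equiv h(x_i')$ mod $p^{w_i}$ with $\gamma'+\lambda_i'\ge\alpha_i$ and $\gamma'+w_i\ge\alpha_i$; for $\alpha_i=\infty$ again $h(x_i)=0$.

*The entry $p^e\kappa$.* If $\alpha_i\le e$ there is nothing to do. Let $i\in T$. Since $\kappa(x_i)\equiv\kappa(x_i')$ mod $p^{w_i}$ and $e+w_i\ge\alpha_i$, it suffices that $p^{\alpha_i-e}\mid\kappa(x_i')$. Differentiate $\varphi\kappa=\delta+gh$ and evaluate at the root $x_i'$ of $\varphi$:
$$\varphi'(x_i')\,\kappa(x_i')=(\delta+gh)'(x_i').$$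
Here $\varphi'(x_i')=\prod_{j\in S_1,\,j\ne i}(x_i'-x_j')$ is a unit. So we need the right side to be divisible by $p^{\alpha_i-e}$.

Write $\delta=\theta\eta$ with $\theta=(x-x_i)^2+p^{\omega_i}$, so that $\delta'=\theta'\eta+\theta\eta'$. First, $\theta'(x_i')=2(x_i'-x_i)=-2p^{w_i}$ with $w_i=\alpha_i-\alpha\ge\alpha_i-e$. Second, by the case $i\in T$ of Step 3, for finite $\alpha_i$,
$$v(\theta(x_i'))\ge2\alpha_i-D=(\alpha_i-e)+(\alpha_i-\alpha)\ge\alpha_i-e.$$
So $\delta'(x_i')\in p^{\alpha_i-e}\mathbb Z_p$. Next, since $\alpha_i>e\ge\gamma'\ge\gamma$, we have $\lambda_i=\alpha_i-\gamma$ and $\lambda_i'=\alpha_i-\gamma'$. So $g(x_i')$ and $h(x_i')$ both lie in $p^{\alpha_i-e}\mathbb Z_p$, and so does $(gh)'(x_i')=g'(x_i')h(x_i')+g(x_i')h'(x_i')$. For $\alpha_i=\infty$, all of $\theta(x_i'),\theta'(x_i'),g(x_i'),h(x_i')$ vanish, so $\kappa(x_i)=\kappa(x_i')=0$. This finishes Step 5.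

**Step 6.** This step makes the matrix a polynomial in $y=px$. The obstacle is $p^e\kappa$: its degree may be as large as $D-|S_1|=e+q$, which exceeds $e$ when $q>0$. We remove the top part by row and column operations. Divide $\kappa$ by the monic polynomial $\varphi x^q$ of degree $\alpha$:
$$\kappa=-h_2\,\varphi x^q+\rho,\qquad\deg\rho\le\alpha-1,\qquad\deg h_2\le D-|S_1|-\alpha=e-|S_1|\ \text{ or }\ h_2=0.$$
Let
$$\mathcal N(x)=\begin{pmatrix}1&0\\p^{e-\alpha}h_2&1\end{pmatrix}L(x)\begin{pmatrix}1&x^q\\0&1\end{pmatrix}.$$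
At $x=x_i$ the outer factors are invertible over $\mathbb Z_p$, so $\operatorname{cok}\mathcal N(x_i)\cong\operatorname{cok}L(x_i)$. The $(1,1)$, $(1,2)$, $(2,1)$ and $(2,2)$ entries of $\mathcal N$ are, in this order,
$$p^\alpha\varphi,\qquad p^\alpha\varphi x^q+p^\gamma g,\qquad p^{\gamma'}h+p^e\varphi h_2,\qquad p^{\gamma'}hx^q+p^e\rho+p^{e-\alpha+\gamma}gh_2;$$
in the last one we used $p^e\kappa+p^eh_2\varphi x^q=p^e\rho$. Each summand is $p^j$ times a polynomial of degree at most $j$:

* $\deg\varphi=|S_1|\le\alpha$, and $\deg\varphi x^q=\alpha$;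
* $\deg g,\deg h\le|S_1|-1\le\gamma\le\gamma'$;
* $\deg\varphi h_2\le|S_1|+(e-|S_1|)=e$;
* $\deg hx^q\le(|S_1|-1)+(\alpha-|S_1|)=\alpha-1\le\gamma'$;
* $\deg\rho\le\alpha-1\le e$;
* $\deg gh_2\le(|S_1|-1)+(e-|S_1|)=e-1\le e-\alpha+\gamma$, since $\gamma\ge\alpha$.

(Zero polynomials need no check.) So $\mathcal N(x)=N(px)$ with $N\in\mathrm M_2(\mathbb Z_p[y])$, and Lemma B yields $A$. This completes the proof of Theorem 3. $\square$

**Example.** Let us run the construction on type $(2,2)$ at $x_1$ and $(1,1)$ elsewhere. Here $\alpha=1$, $D=2$, $e=\gamma=\gamma'=1$, $S_1=T=\{1\}$, $U=\emptyset$, $w_1=1$, $\omega_1=2$. With $\tau=x-x_1$ we get $\varphi=\tau+p$, $\delta=\tau^2+p^2$, $x_1'=x_1-p$, $\delta(x_1')=2p^2$, $\lambda_1=\lambda_1'=1$, $g=p$, $h=-2p$, and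
$$\kappa=\frac{\tau^2+p^2-2p^2}{\tau+p}=\tau-p,\qquad L=p\begin{pmatrix}\tau+p&p\\-2p&\tau-p\end{pmatrix},\qquad\det L=p^2(\tau^2+p^2).$$
At $\tau=0$ this is $p^2\begin{pmatrix}1&1\\-2&-1\end{pmatrix}$, whose inner matrix has determinant $1$: type $(2,2)$. At the other points the upper left entry is $p$ times a unit and the determinant is $p^2$ times a unit: type $(1,1)$. Here $q=0$, and $L$ is already a polynomial in $y$.

## 10. How far the guess survives: proof of Theorem 4

**Step 1.** This step covers $m\le4$ or $s\le1$, where the guess is right. For $m\le4$ it is the list of known results, as checked in Section 1. For $s=0$ every tuple is in $\mathcal C_{X_m}$ and (1) reads $0\le0$. For $s=1$, Section 5 showed that (3) for all $1\le r\le m-2$ is equivalent to (4), which is the criterion of Theorem 3.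

**Step 2.** This step shows that both implications fail for $m\ge5$ and every $s\ge2$. Replace each $H_i$ in Theorems 1 and 2 by $H_i\oplus\mathbb Z_p^{s-2}$. Inequality (1) involves only $d_{r,i}$ with $r<\infty$, so nothing changes there.

The enlarged tuple of Theorem 1 is in $\mathcal C_{X_m}$ by Lemma B applied to
$$\begin{pmatrix}y-px_1&p^2\\p^2&y^4\end{pmatrix}\oplus0_{s-2},$$
whose values at $px_i$ have the right cokernels by Section 6. The enlarged tuple of Theorem 2 is not in $\mathcal C_{X_m}$ by Lemma C with $t=2$. The new type entries are $\infty$ and come last, so $B_{i,2}=4$ for $i\le4$ and $B_{i,2}=3$ for $i\ge5$. Thus $B=3$, while four indices exceed it.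

**Step 3.** This step shows that the inequalities with $r=1$ are necessary for every $m\ge3$. Take a tuple in $\mathcal C_{X_m}$, of rank $s\ge1$ (rank $0$ is trivial), and $N\in\mathrm M_s(\mathfrak m)$ as in Lemma A. An entry $\sum c_ky^k\in\mathfrak m$ has $p\mid c_0$, so $p^{-1}\sum c_kp^kx^k\equiv c_0/p+c_1x$ mod $p$. Hence $p^{-1}N(px)$ reduces mod $p$ to a pencil $B_0+xB_1$ over $\mathbb F_p$. The cokernel of $p^{-1}N(px_i)$ is $\prod_j\mathbb Z_p/p^{b_{i,j}-1}$, so the rank of the pencil at $\bar x_i$ is the number of $j$ with $b_{i,j}=1$, that is, $d_{1,i}$.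

Let $\rho$ be the rank of the pencil over $\mathbb F_p(x)$. Then $d_{1,i}\le\rho$ for all $i$. If $\rho=0$, all $d_{1,i}=0$ and the inequality is trivial. Otherwise take a nonzero $\rho$-minor; it is a polynomial of degree at most $\rho$. The corresponding $\rho\times\rho$ submatrix has rank at most $d_{1,i}$ at $\bar x_i$, so by an invertible constant row operation we can make $\rho-d_{1,i}$ of its rows vanish at $\bar x_i$. Hence the minor is divisible by $(x-\bar x_i)^{\rho-d_{1,i}}$. This holds for every $i$, and the $\bar x_i$ are distinct, so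
$$\sum_{i=1}^m(\rho-d_{1,i})\le\rho,\qquad\text{i.e.}\qquad(m-1)\rho\le D_1.$$
Therefore $(m-1)d_{1,i}\le(m-1)\rho\le D_1$, which is (1) with $r=1$.

**Step 4.** This step shows that, for $m\ge5$ and $s\ge2$, every index $2\le r\le m-2$ is violated by an element of $\mathcal C_{X_m}$ of rank $s$. Take $s=2$ first and use Theorem 3.

*Case $2\le r\le m-3$.* Let $H_1$ have type $(r,r)$ and the other $H_i$ type $(1,2r-1)$. Then $\alpha=1$ and $D=2r$. Condition (i) reads $1\le1$. In (ii) all sums $\alpha_i+\beta_i$ equal $2r$, and all $\alpha_i\le r\le2r-1=D-\alpha$, so (ii) reads $0\le2r$. Thus the tuple is in $\mathcal C_{X_m}$. Since $2r-1>r$, we have $f_{r,\cdot}=(0,1,\dots,1)$, so $\mu_r=0$. For $1\le k<r$ we have $f_{k,\cdot}=(2,1,\dots,1)$, so $\mu_k=1$. Now (3) would say $m-1\le2+(r-1)=r+1$, which is false because $r\le m-3$.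

*Case $r=m-2$.* Let $c=m-3\ge2$, let $H_1$ have type $(c,c)$ and the other $H_i$ type $(1,\infty)$. Then $\alpha=1$ and $D=2c$. Condition (i) reads $1\le1$. In (ii) the first count is $m-1$, and the second is $0$ since $c\le2c-1$ and $1\le 2c-1$. So (ii) reads $m-1\le2(m-3)$, which is true for $m\ge5$. Thus the tuple is in $\mathcal C_{X_m}$. We have $f_{m-2,\cdot}=(0,1,\dots,1)$, and $\mu_k=1$ for $1\le k<c$, $\mu_k=0$ for $k\ge c$. Now (3) with $r=m-2$ would say $m-1\le2+(c-1)=2+(m-4)=m-2$, which is false.

For $s>2$ add $\mathbb Z_p^{s-2}$ to each $H_i$. The proof of Theorem 3 produced the rank-two tuples as cokernels of some $N\in\mathrm M_2(\mathbb Z_p[y])$ at $y=px_i$; apply Lemma B to $N\oplus0_{s-2}$. The inequalities (1) are unchanged, since they only see finite $r$. $\square$
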